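\title{A type orthogonal to every flat type}

\begin{abstract}
In a simple theory, a type is flat if its analysis with respect to any invariant family of partial types stops after the first step, also after a nonforking change of base. We consider the question whether every non-bounded type in a supersimple theory is non-orthogonal to a flat type. The answer is no: for every limit ordinal $\lambda$ there is a superstable theory with a type of SU-rank $\lambda$ that is orthogonal to every flat type, and for $\lambda=\omega$ the theory is countable and $\omega$-stable. On the other hand, a type of a finite tuple of successor SU-rank in a supersimple theory is always non-orthogonal to a type of SU-rank one, which is flat. A second $\omega$-stable example contains a non-bounded type $p$ such that, for every type non-orthogonal to $p$, the failure of flatness is witnessed by a family of two $\emptyset$-definable sets.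
\end{abstract}

\section{Levels, flat types and the results}\label{sec:intro}

Let $T$ be a complete simple theory with monster model $\mathfrak C$. Elements and parameters may be hyperimaginaries; elements of the home sorts are called \emph{real}. We write $a\perp_C b$ for ``$a$ is forking independent from $b$ over $C$'' and $a\perp b$ when $C=\emptyset$. The symbol $\perp$ always denotes independence; orthogonality is written in words. We write $\mathrm{bdd}$ for bounded closure and $\mathrm{SU}$ for SU-rank, and call $\mathrm{tp}(a/A)$ \emph{bounded} if $a\in\mathrm{bdd}(A)$. These notions, and the facts about them that we use, are recalled in Section~\ref{sec:background}.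

One way to understand a type $\mathrm{tp}(a/A)$ is to fix a family $\Sigma$ of partial types, regarded as known, and to ask how much of $a$ can be built from realizations of members of $\Sigma$, and in how many steps. The family should be \emph{$A$-invariant}, that is, mapped to itself by every automorphism of $\mathfrak C$ fixing $A$. A single step is described as follows.

\begin{definition}\label{def:internal}
Let $\Sigma$ be an $A$-invariant family of partial types. The type $\mathrm{tp}(a/A)$ is \emph{almost $\Sigma$-internal} if there are $B\supseteq A$ with $B\perp_A a$ and a tuple $\bar c$ of realizations of partial types in $\Sigma$ whose parameters lie in $B$, such that $a\in\mathrm{bdd}(B\bar c)$.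
\end{definition}

The set $B$ supplies auxiliary parameters. The condition $B\perp_A a$ says that they carry no information about $a$, so that all the information comes from $\bar c$. Iterating the step inside $\mathrm{bdd}(aA)$ gives the levels.

\begin{definition}\label{def:levels}
The \emph{$\Sigma$-levels of $a$ over $A$} are defined by recursion: $\ell^\Sigma_0(a/A)=\mathrm{bdd}(A)$; the level $\ell^\Sigma_{\alpha+1}(a/A)$ is the set of all $b\in\mathrm{bdd}(aA)$ such that $\mathrm{tp}(b/\ell^\Sigma_\alpha(a/A))$ is almost $\Sigma$-internal; and $\ell^\Sigma_\delta(a/A)=\bigcup_{\alpha<\delta}\ell^\Sigma_\alpha(a/A)$ for limit $\delta$.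
\end{definition}

The levels increase: if $b\in\ell_\alpha$, then $B=\ell_\alpha$ and the empty tuple $\bar c$ witness $b\in\ell_{\alpha+1}$. Since $\ell_{\alpha+1}$ is computed from $\ell_\alpha$ by a rule that does not depend on $\alpha$, an equality $\ell_\alpha=\ell_{\alpha+1}$ persists at all later stages.

\begin{definition}\label{def:flat}
The type $\mathrm{tp}(a/A)$ is \emph{$\Sigma$-flat} if $\ell^\Sigma_1(a/A)=\ell^\Sigma_2(a/A)$. It is \emph{$A$-flat} if it is $\Sigma$-flat for every $A$-invariant family $\Sigma$ of partial types. It is \emph{flat} if for every $B\supseteq A$ every nonforking extension of $\mathrm{tp}(a/A)$ to $B$ is $B$-flat.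
\end{definition}

So a flat type has no proper second step, whatever the family. The extreme families never detect a second step. If $\Sigma$ is empty, then $b\in\mathrm{bdd}(B)$ and $B\perp_{\ell_0} b$ force $b\in\ell_0$, so all levels equal $\mathrm{bdd}(A)$. If $\Sigma$ contains the formula $x=x$ in every home sort, then $\ell_1=\mathrm{bdd}(aA)$, with $\bar c$ a real representative of $a$. A type fails to be flat when some family in between sees a part $b^+$ of $a$ at once and sees another part $b$ only after $b^+$ has been named.

Finally, types $p\in S(A)$ and $q\in S(B)$ are \emph{non-orthogonal} if there are $C\supseteq A\cup B$ and realizations $a\models p$, $b\models q$ with $a\perp_A C$, $b\perp_B C$ and $a\not\perp_C b$; otherwise they are \emph{orthogonal}. A bounded type is orthogonal to every type, since $a\in\mathrm{bdd}(A)\subseteq\mathrm{bdd}(C)$ gives $a\perp_C b$. The following question comes from Palacin and Wagner \cite{PW}.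

\begin{quote}
\emph{Is every non-bounded type in a supersimple theory non-orthogonal to a flat type?}
\end{quote}

The low ranks suggest a positive answer. Types of rank $1$ are flat (Proposition~\ref{prop:rankone}). A type of rank at least $2$ need not be flat, but if it is the type of a finite real tuple and has finite nonzero rank, a minimization argument makes it non-orthogonal to a type of rank $1$ (Proposition~\ref{prop:successor}). Supersimplicity says that forking is well-founded on types of finite real tuples, so one would guess that some minimization succeeds at every rank. It succeeds at successor ranks and can fail at every limit rank. Limit ordinals are nonzero throughout.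

\begin{theorem}\label{thm:A}
For every limit ordinal $\lambda$ there are a superstable theory $T_\lambda$, which is $\omega$-stable if $\lambda$ is countable, and a complete non-bounded type $p\in S(\emptyset)$ of one real element with $\mathrm{SU}(p)=\lambda$, such that $p$ is orthogonal to every flat type.
\end{theorem}

Superstable theories are supersimple, so the countable $\omega$-stable theory $T_\omega$ answers the question negatively.

\begin{theorem}\label{thm:B}
For an ordinal $\beta\geq 1$ the following are equivalent:
\begin{enumerate}
\item[(1)] in every supersimple theory, every type of a finite real tuple of SU-rank $\beta$ is non-orthogonal to a flat type;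
\item[(2)] $\beta$ is a successor ordinal.
\end{enumerate}
In particular \textup{(1)} holds for every finite $\beta\geq 1$, and $\omega$ is the least rank at which it fails.
\end{theorem}

The families that witness non-flatness in the proof of Theorem~\ref{thm:A} contain unboundedly many formulas with parameters. In a second example the families are as small as one could wish.

\begin{theorem}\label{thm:C}
There are a countable $\omega$-stable theory and a non-bounded type $p\in S(\emptyset)$ such that every type $q$ non-orthogonal to $p$ has a nonforking extension to some set $B$ that is not $\Sigma$-flat for some family $\Sigma$ consisting of just two $\emptyset$-definable sets.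
\end{theorem}

Section~\ref{sec:successor} treats successor ranks. Section~\ref{sec:criterion} works out a non-flat type in a structure with two sorts and extracts from it a criterion for being orthogonal to every flat type. The criterion is applied to a forest of height $\lambda$ in Section~\ref{sec:forest}, which proves Theorems~\ref{thm:A} and~\ref{thm:B}, and to a tower of vector spaces in Section~\ref{sec:tower}, which proves Theorem~\ref{thm:C}.

\section{Independence, rank and canonical bases}\label{sec:background}

The monster model $\mathfrak C$ is $\kappa$-saturated and strongly $\kappa$-homogeneous for a large cardinal number $\kappa>|T|$, and \emph{small} means of cardinality less than $\kappa$. Parameter sets and tuples are small unless they are said to be global. A \emph{real set} is a set of real elements. A \emph{hyperimaginary} is the class of a small real tuple, its \emph{representative}, under an equivalence relation that is type-definable over $\emptyset$. A hyperimaginary lies in $\mathrm{dcl}(A)$ if it is fixed by $\mathrm{Aut}(\mathfrak C/A)$, and in $\mathrm{bdd}(A)$ if its orbit under $\mathrm{Aut}(\mathfrak C/A)$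 is small. Up to interdefinability $\mathrm{bdd}(A)$ is small when $A$ is, and it is used as a parameter set in this sense. Juxtaposition denotes union.

\subsection*{Forking calculus}
A formula $\varphi(x,d)$ \emph{divides} over a real set $B$ if there is a $B$-indiscernible sequence $(d_n)_{n<\omega}$ with $d_0=d$ such that $\{\varphi(x,d_n):n<\omega\}$ is inconsistent. In a simple theory forking equals dividing, so for real $a$, $B$, $D$ the relation $a\perp_B D$ holds if and only if no formula of $\mathrm{tp}(a/BD)$ divides over $B$. The relation extends to hyperimaginaries, is invariant under automorphisms, and has the following properties.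
\begin{enumerate}
\item[(I1)] \emph{Symmetry:} $a\perp_B D$ if and only if $D\perp_B a$.
\item[(I2)] \emph{Monotonicity:} $a\perp_B D$ if and only if $a\perp_B BD$; if $a\perp_B D$ and $D'\subseteq D$, then $a\perp_B D'$.
\item[(I3)] \emph{Transitivity:} for $B\subseteq C\subseteq D$, we have $a\perp_B D$ if and only if $a\perp_B C$ and $a\perp_C D$.
\item[(I4)] \emph{Extension:} for all $B$, $D$, $u$ there is $\sigma\in\mathrm{Aut}(\mathfrak C/B)$ with $\sigma(D)\perp_B u$. Replacing $D$ by $\sigma(D)$ is called \emph{moving $D$ over $B$}.
\item[(I5)] \emph{Finite character:} $a\perp_B D$ if and only if $a\perp_B d$ for every finite tuple $d$ from $D$.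
\item[(I6)] \emph{Bounded closure:} $a\perp_B D$, $\ a\perp_{\mathrm{bdd}(B)}D$ and $\mathrm{bdd}(aB)\perp_B\mathrm{bdd}(BD)$ are equivalent; and $a\perp_B a$ if and only if $a\in\mathrm{bdd}(B)$.
\end{enumerate}
One consequence is used constantly.
\begin{enumerate}
\item[(I7)] If $a\perp_B D$, then $\mathrm{bdd}(aB)\cap\mathrm{bdd}(BD)=\mathrm{bdd}(B)$.
\end{enumerate}
Indeed, an element $b$ of the intersection satisfies $b\perp_B b$ by (I6) and (I2). A \emph{nonforking extension} of $\mathrm{tp}(a/A)$ to $B\supseteq A$ is a type $\mathrm{tp}(a'/B)$ with $a'\equiv_A a$ and $a'\perp_A B$.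

In concrete structures we can compute with real sets only. The next lemma replaces hyperimaginary parameters by real ones at no cost.

\begin{lemma}\label{lem:real}
For every small set $C$ of hyperimaginaries and every small tuple $u$ there is a small real set $M$ with $C\subseteq\mathrm{dcl}(M)$ and $M\perp_C u$.
\end{lemma}

\begin{proof}
Let $M_0$ consist of the coordinates of representatives of the members of $C$, so that $C\subseteq\mathrm{dcl}(M_0)$. By (I4) there is $\sigma\in\mathrm{Aut}(\mathfrak C/C)$ with $\sigma(M_0)\perp_C u$, and $C=\sigma(C)\subseteq\mathrm{dcl}(\sigma(M_0))$.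
\end{proof}

Independence in the examples will come from invariant types.

\begin{lemma}\label{lem:invariant}
Let $B\subseteq D$ be small real sets and let $\mathfrak p$ be a complete type over $\mathfrak C$, in real variables, that is invariant under $\mathrm{Aut}(\mathfrak C/B)$. If $a$ realizes the restriction $\mathfrak p|D$, then $a\perp_B D$.
\end{lemma}

\begin{proof}
Suppose that $\varphi(x,d)\in\mathrm{tp}(a/D)\subseteq\mathfrak p$ divides over $B$, as witnessed by $(d_n)_{n<\omega}$. Each $d_n$ is conjugate to $d$ over $B$, so every $\varphi(x,d_n)$ lies in $\mathfrak p$. This contradicts the consistency of $\mathfrak p$.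
\end{proof}

\subsection*{SU-rank}
The relation $\mathrm{SU}(a/B)\geq\alpha$ is defined by recursion: it always holds for $\alpha=0$; it holds for $\alpha+1$ if there is $D\supseteq B$ with $a\not\perp_B D$ and $\mathrm{SU}(a/D)\geq\alpha$; it holds for a limit $\delta$ if it holds for all $\alpha<\delta$. The rank $\mathrm{SU}(a/B)$ is the largest such $\alpha$, or $\infty$ if there is no largest one; it depends only on $\mathrm{tp}(a/B)$. A simple theory is \emph{supersimple} if every type of a finite real tuple has rank less than $\infty$. We use three properties.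
\begin{enumerate}
\item[(R1)] If $B\subseteq D$, then $\mathrm{SU}(a/D)\leq\mathrm{SU}(a/B)$, with equality if $a\perp_B D$. If $\mathrm{SU}(a/B)<\infty$ and $a\not\perp_B D$, the inequality is strict.
\item[(R2)] $\mathrm{SU}(a/B)=0$ if and only if $a\in\mathrm{bdd}(B)$.
\item[(R3)] If $e\in\mathrm{bdd}(Bb)$, then $\mathrm{SU}(e/B)\leq\mathrm{SU}(b/B)$.
\end{enumerate}
Property (R1) is standard. For (R2), if $a\in\mathrm{bdd}(B)$ then $a\perp_B D$ for all $D$, and if $a\notin\mathrm{bdd}(B)$ then $a\not\perp_B Ba$. For (R3) we show by induction on $\alpha$, for all $B$ at once, that $\mathrm{SU}(e/B)\geq\alpha$ implies $\mathrm{SU}(b/B)\geq\alpha$. Only the successor step needs an argument. Let $D\supseteq B$ satisfy $e\not\perp_B D$ and $\mathrm{SU}(e/D)\geq\alpha$. Then $b\not\perp_B D$ by (I6), and $e\in\mathrm{bdd}(Db)$ gives $\mathrm{SU}(b/D)\geq\alpha$ by induction. Hence $\mathrm{SU}(b/B)\geq\alpha+1$.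

\subsection*{Canonical bases}
By the theorem of Hart, Kim and Pillay on canonical bases in simple theories, for a real tuple $a$ and a small set $E$ the type $\mathrm{tp}(a/\mathrm{bdd}(E))$ has a canonical base, a hyperimaginary that we denote by $\mathrm{Cb}(a/E)$. We need only that $c=\mathrm{Cb}(a/E)$ is, up to bounded closure, the least base over which $a$ is independent from $E$:
\begin{enumerate}
\item[(C1)] $c\in\mathrm{bdd}(E)$ and $a\perp_c E$;
\item[(C2)] if $D\subseteq\mathrm{bdd}(E)$ and $a\perp_D E$, then $c\in\mathrm{bdd}(D)$.
\end{enumerate}

\subsection*{Back-and-forth and stability}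
Let $T_0$ be a theory such that, for any two $\kappa$-saturated models, there is an isomorphism between a small substructure of one and a small substructure of the other, and every such isomorphism can be extended to another one whose domain contains any prescribed element. Then these isomorphisms are elementary maps, and $T_0$ is complete with quantifier elimination. In particular, two tuples of $\mathfrak C$ have the same type over a small substructure $A$ as soon as the identity on $A$ extends to an isomorphism of substructures that sends one tuple to the other.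

For $\mu\geq|T|$, the theory $T$ is \emph{$\mu$-stable} if there are at most $\mu$ complete types in one real variable over every real set of size at most $\mu$. It is \emph{superstable} if it is $\mu$-stable for all sufficiently large $\mu$. A countable theory is \emph{$\omega$-stable} if it is $\aleph_0$-stable, and it is then superstable. Superstable theories are supersimple.

\section{Successor rank}\label{sec:successor}

At rank $1$ there is no room for two steps: any non-bounded part of the element is, up to bounded closure, the whole element.

\begin{proposition}\label{prop:rankone}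
In a simple theory every type of SU-rank $1$ is flat.
\end{proposition}

\begin{proof}
Nonforking extensions have rank $1$ again by (R1), so it suffices to show that a type $\mathrm{tp}(e/B)$ of rank $1$ is $\Sigma$-flat for every $B$-invariant $\Sigma$. Write $\ell_\alpha=\ell^\Sigma_\alpha(e/B)$. If $\ell_1=\ell_0$, then $\ell_2=\ell_1$, because an equality of consecutive levels persists.

Otherwise take $b\in\ell_1\setminus\mathrm{bdd}(B)$. Since $b\in\mathrm{bdd}(Be)$, property (I7) gives $e\not\perp_B b$. Hence $\mathrm{SU}(e/Bb)=0$ by (R1), so $e\in\mathrm{bdd}(Bb)$ and $\mathrm{bdd}(Be)=\mathrm{bdd}(Bb)$. Let $B'\supseteq\mathrm{bdd}(B)$ and $\bar c$ witness $b\in\ell_1$, so $B'\perp_B b$ and $b\in\mathrm{bdd}(B'\bar c)$. Every $x\in\mathrm{bdd}(Bb)$ satisfies $B'\perp_B x$ by (I6), and $x\in\mathrm{bdd}(B'\bar c)$. So the same witnesses give $x\in\ell_1$. Thus $\ell_1=\mathrm{bdd}(Be)$, and $\ell_1\subseteq\ell_2\subseteq\mathrm{bdd}(Be)$ yields $\ell_1=\ell_2$.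
\end{proof}

Now let $\mathrm{tp}(a/A)$ have rank $\gamma+1$. We look for a base $A'$ independent from $a$ over $A$ and an element $e$ of rank $1$ over $A'$ with $a\not\perp_{A'}e$. It is easy to find a finite tuple that lowers the rank of $a$ to exactly $\gamma$, but this tuple may have large rank and carry information irrelevant to $a$. We therefore minimize its rank over all admissible bases, and we strip the irrelevant information by passing to a canonical base. If the result $e$ had rank at least $2$, some $D$ would know part of $e$ but not all of it. Either $D$ is independent from $a$, and is a better base, or $D$ lowers the rank of $a$. In the second case it lowers the rank to $\gamma$, as far as $e$ itself does, and then $D$ must know the canonical base entirely.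

\begin{proposition}\label{prop:successor}
Let $T$ be supersimple, let $a$ be a finite real tuple and let $\mathrm{SU}(a/A)=\gamma+1$. Then $\mathrm{tp}(a/A)$ is non-orthogonal to a type of SU-rank $1$.
\end{proposition}

\begin{proof}
Let $\Gamma$ be the class of pairs $(A',e)$, with $A'\supseteq A$ small and $e$ a hyperimaginary, such that
\[
a\perp_A A',\qquad \mathrm{SU}(e/A')<\infty,\qquad \mathrm{SU}(a/A'e)=\gamma .
\]

\emph{The class $\Gamma$ is nonempty.} By the definition of the rank and (R1) there is $B\supseteq A$ with $a\not\perp_A B$ and $\mathrm{SU}(a/B)=\gamma$. Lemma~\ref{lem:real} gives a real set $M$ with $B\subseteq\mathrm{dcl}(M)$ and $M\perp_B a$. Then $\mathrm{SU}(a/AM)=\gamma$ and $a\not\perp_A M$. By (I5) there is a finite tuple $b$ from $M$ with $a\not\perp_A b$, and (R1) gives $\gamma=\mathrm{SU}(a/AM)\leq\mathrm{SU}(a/Ab)<\gamma+1$. Supersimplicity, which is used only here, gives $\mathrm{SU}(b/A)\leq\mathrm{SU}(b/\emptyset)<\infty$. So $(A,b)\in\Gamma$.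

\emph{A minimal canonical pair.} Choose $(A',e_0)\in\Gamma$ with $\delta=\mathrm{SU}(e_0/A')$ least, and let $e=\mathrm{Cb}(a/A'e_0)$. By (C1), $e\in\mathrm{bdd}(A'e_0)$ and $a\perp_e A'e_0$. Then $a\perp_{A'e}e_0$ by (I3), so
\[
\mathrm{SU}(a/A'e)=\mathrm{SU}(a/A'e\,e_0)=\mathrm{SU}(a/A'e_0)=\gamma ,
\]
where the second equality holds because $a\perp_{A'e_0}e$. By (R3), $\mathrm{SU}(e/A')\leq\delta$. So $(A',e)\in\Gamma$, and $\mathrm{SU}(e/A')=\delta$ by minimality. As $\mathrm{SU}(a/A')=\gamma+1>\mathrm{SU}(a/A'e)$, we have $a\not\perp_{A'}e$. In particular $e\notin\mathrm{bdd}(A')$, so $\delta\geq1$.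

\emph{The rank $\delta$ equals $1$.} Suppose $\delta\geq2$. Then there is $D\supseteq A'$ with $e\not\perp_{A'}D$ and $\mathrm{SU}(e/D)\geq1$, that is, $e\notin\mathrm{bdd}(D)$. Moving $D$ over $A'e$, we may assume $D\perp_{A'e}a$, so that $\mathrm{SU}(a/De)=\gamma$.

If $a\perp_{A'}D$, then $a\perp_A D$ by (I3), and $\mathrm{SU}(e/D)<\delta$ by (R1). So $(D,e)\in\Gamma$ contradicts the choice of $\delta$.

If $a\not\perp_{A'}D$, then $\gamma=\mathrm{SU}(a/De)\leq\mathrm{SU}(a/D)<\gamma+1$. The two ranks are therefore equal, and (R1) gives $a\perp_D De$. This is where the rank of $a$ has to be a successor. Put $c=\mathrm{Cb}(a/De)$. By (C2), $c\in\mathrm{bdd}(D)$. From $a\perp_e A'$ and $a\perp_{A'e}D$ we get $a\perp_e De$, so $c\in\mathrm{bdd}(e)$, again by (C2). Now $a\perp_c e$ by (C1), and $a\perp_{ce}A'e_0$ because $\mathrm{bdd}(ce)=\mathrm{bdd}(e)$; hence $a\perp_c A'e_0$ by (I3). Since $c\in\mathrm{bdd}(e)\subseteq\mathrm{bdd}(A'e_0)$, property (C2) for the canonical base $e$ gives $e\in\mathrm{bdd}(c)\subseteq\mathrm{bdd}(D)$, a contradiction.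

So $\mathrm{SU}(e/A')=1$. With $C=A'$ we have $a\perp_A C$, $e\perp_{A'}C$ and $a\not\perp_C e$. Thus $\mathrm{tp}(a/A)$ is non-orthogonal to $\mathrm{tp}(e/A')$.
\end{proof}

\section{A criterion for orthogonality to all flat types}\label{sec:criterion}

The mechanism behind both counterexamples is visible in a structure with two sorts.

\begin{example}\label{ex:two}
Take sorts $S_0$, $S_1$ and a map $\pi:S_0\to S_1$, with $S_1$ infinite and every fiber infinite. This is an equivalence relation with infinitely many classes, all infinite, together with its quotient; the theory is complete and $\omega$-stable and has quantifier elimination. Let $a\in S_0$, $a^+=\pi(a)$ and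
\[
\Sigma=\{x\in S_1\}\cup\{\pi(x)=e: e\in S_1(\mathfrak C)\},
\]
an $\emptyset$-invariant family. Write $\ell_\alpha=\ell_\alpha^\Sigma(a/\emptyset)$.

The element $a^+$ realizes $x\in S_1$, so $a^+\in\ell_1$. The element $a$ realizes $\pi(x)=a^+$, whose parameter lies in $\ell_1$, so $B=\ell_1$ and $\bar c=a$ witness $a\in\ell_2$. We claim that $a\notin\ell_1$. Suppose that $B\perp a$ and that $\bar c$ consists of realizations of members of $\Sigma$ with parameters in $B$. By Lemma~\ref{lem:real} and (I3) there is a real set $N$ with $B\subseteq\mathrm{dcl}(N)$ and $N\perp a$. All elements of $S_1$ have the same type, so $a^+\notin\mathrm{bdd}(\emptyset)$, and $a^+\notin\mathrm{dcl}(N)$ by (I7). Hence the fiber $F$ over $a^+$ contains no element of $N$. It contains no coordinate of $\bar c$ either, since such a coordinate lies in $S_1$ or in a fiber over some $e\in\mathrm{dcl}(N)$. Every permutation of $F$, extended by the identity, is an automorphism fixing $N\bar c$, and $F$ is not small. So $a\notin\mathrm{bdd}(N\bar c)\supseteq\mathrm{bdd}(B\bar c)$.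

Thus $\mathrm{tp}(a/\emptyset)$ is not flat. It is nevertheless non-orthogonal to a flat type, namely $\mathrm{tp}(a^+/\emptyset)$. Indeed $a\not\perp a^+$ by (I7). For a real set $D$, all elements of $S_1$ outside $D\cup\pi(D\cap S_0)$ have the same type over $D$, so the conditions $x\in S_1$, $x\neq e$ ($e\in S_1(\mathfrak C)$) determine an $\emptyset$-invariant global type, and Lemma~\ref{lem:invariant} shows that $a^+\not\perp D$ implies $a^+\in\mathrm{dcl}(D)$. With Lemma~\ref{lem:real} this gives $\mathrm{SU}(a^+/\emptyset)=1$, and Proposition~\ref{prop:rankone} applies.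
\end{example}

The flat type in Example~\ref{ex:two} lives in the top sort. Putting a third sort above $S_1$ destroys the flatness of $\mathrm{tp}(a^+/\emptyset)$ in the same way, but creates a new top sort. The remedy is to have no top sort: a chain $S_0\to S_1\to S_2\to\cdots$, in which $a\in S_0$ has images $a_j\in S_j$ and each $a_j$ has a further image $a_{j+1}$.

It remains to deal with an arbitrary type $q=\mathrm{tp}(d/A)$ non-orthogonal to $\mathrm{tp}(a/\emptyset)$, about which we know nothing else; $d$ may be an infinite tuple or a hyperimaginary. We need a hypothesis saying that one can fork with $a$ only by knowing some $a_j$. Then $a_j$ lies in the bounded closure of $d$ over a suitable base, and the two steps $a_{j+1}$, $a_j$ take place inside the levels of $d$.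

\begin{proposition}\label{prop:criterion}
Let $T$ be simple, let $p\in S(\emptyset)$ be a type of a real element and let $a\models p$. Suppose that for each $j$ in an index set $J$ there are real elements $a_j\in\mathrm{dcl}(a)$ and $a_j^+\in\mathrm{dcl}(a_j)$ and an $\emptyset$-invariant family $\Sigma_j$ of partial types such that:
\begin{enumerate}
\item[(H1)] if $B\subseteq D$ are small real sets with $a\perp B$ and $a\not\perp_B D$, then $a_j\in\mathrm{bdd}(D)$ for some $j\in J$;
\item[(H2)] for every $j\in J$, the element $a_j^+$ realizes a partial type over $\emptyset$ in $\Sigma_j$, and $\mathrm{tp}(a_j/a_j^+)$ is almost $\Sigma_j$-internal;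
\item[(H3)] for every $j\in J$, if $B$ is a small real set with $a\perp B$, then $a_j\notin\mathrm{bdd}(B\bar c)$ for every tuple $\bar c$ of realizations of members of $\Sigma_j$ with parameters in $\mathrm{dcl}(B)$.
\end{enumerate}
Then every type $q$ non-orthogonal to $p$ has, for some $B$, a nonforking extension to $B$ that is not $\Sigma_j$-flat for some $j\in J$. In particular $p$ is orthogonal to every flat type.
\end{proposition}

\begin{proof}
The families $\Sigma_j$ are $\emptyset$-invariant, so an automorphism $\sigma$ carries the hypotheses over to $\sigma(a)$, $\sigma(a_j)$, $\sigma(a_j^+)$. They therefore hold for every realization of $p$. Let $q\in S(A)$ be non-orthogonal to $p$. There are $C\supseteq A$, $a\models p$ and $d\models q$ with $a\perp C$, $d\perp_A C$ and $a\not\perp_C d$.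

\emph{Step 1: a real base.} Hypothesis (H1) speaks of real sets, so we first replace $C$. By Lemma~\ref{lem:real} there is a real set $M$ with $C\subseteq\mathrm{dcl}(M)$ and $M\perp_C ad$. Put $B=C\cup M$; it contains $A$ and is interdefinable with $M$. By (I3), $a\perp B$ and $d\perp_A B$. Also $a\not\perp_M d$: otherwise $a\perp_C M$ and (I3) would give $a\perp_C Md$, hence $a\perp_C d$.

\emph{Step 2: some $a_j$ is bounded over $Bd$.} Next we replace $d$. By Lemma~\ref{lem:real} there is a real set $D^*$ with $Md\subseteq\mathrm{dcl}(D^*)$ and $D^*\perp_{Md}a$. Then $a\not\perp_M MD^*$, so (H1) gives $j\in J$ with $a_j\in\mathrm{bdd}(MD^*)$. Since also $a_j\in\mathrm{dcl}(a)$, property (I7) applied to $a\perp_{Md}D^*$ gives $a_j\in\mathrm{bdd}(Md)=\mathrm{bdd}(Bd)$. Write $b=a_j$, $b^+=a_j^+$, $\Sigma=\Sigma_j$ and $\ell_\alpha=\ell^\Sigma_\alpha(d/B)$.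

\emph{Step 3: $b\in\ell_2$.} The element $b^+$ lies in $\mathrm{dcl}(b)\subseteq\mathrm{bdd}(Bd)$ and realizes a member of $\Sigma$ over $\emptyset$, so the set $\ell_0$ and the tuple $b^+$ witness $b^+\in\ell_1$. By (H2) there are $B_1\ni b^+$ with $B_1\perp_{b^+}b$ and a tuple $\bar c$ of realizations of members of $\Sigma$ with parameters in $B_1$ such that $b\in\mathrm{bdd}(B_1\bar c)$. We need such witnesses over the larger base $\ell_1$. An automorphism fixing $b$ fixes $b^+$ and preserves $\Sigma$, so we may move $B_1\bar c$ over $b$ and assume $B_1\perp_b\ell_1$. With $B_1\perp_{b^+}b$ and (I3) this gives $B_1\perp_{b^+}b\,\ell_1$. As $b^+\in\ell_1$, (I3) yields $B_1\perp_{\ell_1}b$, that is, $B_1\ell_1\perp_{\ell_1}b$. So $B_1\ell_1$ and $\bar c$ show that $\mathrm{tp}(b/\ell_1)$ is almost $\Sigma$-internal.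

\emph{Step 4: $b\notin\ell_1$.} Suppose that $B'\supseteq\mathrm{bdd}(B)$ satisfies $B'\perp_B b$ and $b\in\mathrm{bdd}(B'\bar c)$, where $\bar c$ realizes members of $\Sigma$ with parameters in $B'$. To apply (H3) we need a real base independent from $a$, not only from $b$. Moving $B'\bar c$ over $\mathrm{bdd}(B)b$, we may assume $B'\perp_{Bb}a$. With $B'\perp_B b$ this gives $B'\perp_B a$, and with $a\perp B$ it gives $a\perp B'$. By Lemma~\ref{lem:real} there is a real set $N$ with $B'\subseteq\mathrm{dcl}(N)$ and $N\perp_{B'}a$. Then $a\perp N$, the parameters lie in $\mathrm{dcl}(N)$, and $a_j=b\in\mathrm{bdd}(N\bar c)$. This contradicts (H3).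

So $\ell_1\neq\ell_2$, and $\mathrm{tp}(d/B)$ is a nonforking extension of $q$ that is not $\Sigma$-flat. The family $\Sigma$ is $B$-invariant, so this extension is not $B$-flat and $q$ is not flat.
\end{proof}

Example~\ref{ex:two}, with $J=\{0\}$ and $a_0=a$, satisfies (H2) and (H3). It violates (H1): for $B=\emptyset$ and $D=\{a^+\}$ we have $a\not\perp D$, while $a\notin\mathrm{bdd}(a^+)$ because the fiber over $a^+$ can be permuted freely.

\section{The forest of height $\lambda$}\label{sec:forest}

Fix a limit ordinal $\lambda$. The language has sorts $S_i$ for $i<\lambda$ and function symbols $\pi_{ij}:S_i\to S_j$ for $i\leq j<\lambda$. The theory $T_\lambda$ says that the sorts are nonempty, $\pi_{ii}=\mathrm{id}$, $\pi_{jk}\pi_{ij}=\pi_{ik}$, every $\pi_{ij}$ is surjective, and every fiber of every $\pi_{i,i+1}$ is infinite. It is consistent: let $S_i$ be the set of finitely supported functions $[i,\lambda)\to\omega$ and let $\pi_{ij}$ be restriction. Extension by zero shows surjectivity, and the points of a fiber of $\pi_{i,i+1}$ are given by their value at $i$.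

For $a\in S_i$ and $i\leq k<\lambda$ write $a_k=\pi_{ik}(a)$. The substructure generated by a real set $A$ is
\[
\mathrm{cl}(A)=\{a_k: a\in A\cap S_i,\ i\leq k<\lambda\};
\]
it satisfies $\mathrm{cl}(A\cup B)=\mathrm{cl}(A)\cup\mathrm{cl}(B)$ and $\mathrm{cl}(\emptyset)=\emptyset$. We call $A$ \emph{closed} if $A=\mathrm{cl}(A)$. One may picture $a_k$ as the ancestor of $a$ in generation $k$ and a closed set as a union of lines of ancestors. For closed $A$ and $a\in S_i$, the set of $k\geq i$ with $a_k\in A$ is a final segment of $[i,\lambda)$. We let $h(a/A)$, the \emph{height at which $a$ meets $A$}, be its least element, or $\lambda$ if it is empty. Types, independence and rank will all be read off from this ordinal. First, every height can be realized.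

\begin{lemma}\label{lem:avoid}
Let $\mathfrak M$ be a $\kappa$-saturated model of $T_\lambda$, let $D\subseteq\mathfrak M$ be small and let $i<\lambda$.
\begin{enumerate}
\item[(a)] If $i<j<\lambda$ and $e\in S_j$, there is $a\in S_i$ with $a_j=e$ and $a_k\notin D$ for all $i\leq k<j$.
\item[(b)] There is $a\in S_i$ with $a_k\notin D$ for all $i\leq k<\lambda$.
\end{enumerate}
\end{lemma}

\begin{proof}
By saturation it suffices to satisfy finitely many conditions $a_{k_r}\neq c_r$ with $c_r\in S_{k_r}$, together with $a_j=e$ in (a). If there are no such conditions, use surjectivity of $\pi_{ij}$ or nonemptiness of $S_i$. Otherwise let $m=\max_r k_r$. If $a_{k_r}=c_r$, then $a_m=(c_r)_m$. So it is enough to make $a_m$ different from the finitely many elements $(c_r)_m$.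

In (a) we have $m+1\leq j$. Pick $g\in S_{m+1}$ with $g_j=e$, pick $u$ in the infinite fiber of $\pi_{m,m+1}$ over $g$ with $u\neq(c_r)_m$ for all $r$, and pick $a\in S_i$ with $a_m=u$. In (b) we have $m+1<\lambda$ since $\lambda$ is a limit, so $S_m$ contains an infinite fiber. Pick $u\in S_m$ different from all $(c_r)_m$ and $a\in S_i$ with $a_m=u$.
\end{proof}

\begin{lemma}\label{lem:forestext}
Let $f:A\to A'$ be an isomorphism between substructures of models of $T_\lambda$, and let $a$, $a'$ be elements of sort $S_i$ in these models with $h(a/A)=h(a'/A')=h$ and, if $h<\lambda$, $a'_h=f(a_h)$. Then $g=f\cup\{(a_k,a'_k):i\leq k<h\}$ is an isomorphism $A\cup\mathrm{cl}(a)\to A'\cup\mathrm{cl}(a')$.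
\end{lemma}

\begin{proof}
The elements $a_k$ with $i\leq k<h$ lie outside $A$ and in distinct sorts, and the same holds for the $a'_k$ and $A'$; so $g$ is a sort-preserving bijection. For $l\geq h$ we have $g(a_l)=f(\pi_{hl}(a_h))=\pi_{hl}(a'_h)=a'_l$. Hence $g(a_l)=a'_l$ for all $l\geq i$, and $g(\pi_{kl}(a_k))=a'_l=\pi_{kl}(g(a_k))$.
\end{proof}

\begin{lemma}\label{lem:foresttypes}
The theory $T_\lambda$ is complete with quantifier elimination. Moreover:
\begin{enumerate}
\item[(a)] for small closed $B$ and $a\in S_i$, the type $\mathrm{tp}(a/B)$ is determined by $i$, by $h=h(a/B)$ and, if $h<\lambda$, by $a_h$; in particular each sort $S_i$ isolates a complete type over $\emptyset$;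
\item[(b)] for a small real set $B$, the real elements of $\mathrm{bdd}(B)$ are exactly the elements of $\mathrm{cl}(B)$;
\item[(c)] $T_\lambda$ is superstable, and $\omega$-stable if $\lambda$ is countable.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $f:A\to A'$ be an isomorphism between small substructures of $\kappa$-saturated models, let $a\in S_i\setminus A$ and $h=h(a/A)>i$. Lemma~\ref{lem:avoid} with $D=A'$ gives $a'\in S_i$ with $a'_k\notin A'$ for $i\leq k<h$ and $a'_h=f(a_h)$ if $h<\lambda$. Then $h(a'/A')=h$, and Lemma~\ref{lem:forestext} extends $f$ to $a$. The empty map is an isomorphism of substructures, so the back-and-forth criterion applies.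

(a) Apply Lemma~\ref{lem:forestext} to the identity on $B$. For $B=\emptyset$ the height is always $\lambda$.

(b) We have $\mathrm{cl}(B)\subseteq\mathrm{dcl}(B)$. Let $a\in S_i\setminus\mathrm{cl}(B)$, so $h=h(a/\mathrm{cl}(B))>i$. For any small $D\supseteq\mathrm{cl}(B)$, Lemma~\ref{lem:avoid} gives $a'\in S_i\setminus D$ with $h(a'/\mathrm{cl}(B))=h$ and $a'_h=a_h$ if $h<\lambda$. By (a), $a'$ is conjugate to $a$ over $B$. So the orbit of $a$ over $B$ is contained in no small set.

(c) Let $\mu\geq|\lambda|$ and $|B|\leq\mu$. Then $|\mathrm{cl}(B)|\leq\mu$, and by (a) there are at most $\mu$ types of single elements over $\mathrm{cl}(B)$.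
\end{proof}

In particular $T_\lambda$ is supersimple, and Section~\ref{sec:background} applies to it.

\begin{lemma}\label{lem:forestind}
Let $B\subseteq D$ be small closed sets and $a\in S_i$. Then $a\perp_B D$ if and only if $h(a/B)=h(a/D)$.
\end{lemma}

\begin{proof}
Always $h(a/D)\leq h(a/B)$. If $k=h(a/D)<h(a/B)$, then $a_k\in D\cap\mathrm{dcl}(a)$, but $a_k\notin\mathrm{bdd}(B)$ by Lemma~\ref{lem:foresttypes}(b). So $a\not\perp_B D$ by (I7).

Conversely, let both heights equal $h$. If $h=i$, then $a\in B$ and $a\perp_B D$. Let $h>i$, and let $\Pi(x)$ consist of $x\in S_i$, of $x_h=a_h$ if $h<\lambda$, and of all $x_k\neq c$ with $i\leq k<h$ and $c\in S_k(\mathfrak C)$. It is finitely satisfiable by Lemma~\ref{lem:avoid}. For small closed $D'\supseteq B$, every realization $a'$ of the restriction $\Pi|D'$ has $h(a'/D')=h$ and $a'_h=a_h$ if $h<\lambda$, so $\Pi|D'$ implies a complete type over $D'$ by Lemma~\ref{lem:foresttypes}(a). Hence $\Pi$ has a unique extension to a complete type $\mathfrak p$ over $\mathfrak C$. It is invariant under $\mathrm{Aut}(\mathfrak C/B)$, because $\Pi$ is. Since $a$ realizes $\Pi|D$,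 it realizes $\mathfrak p|D$, and Lemma~\ref{lem:invariant} gives $a\perp_B D$.
\end{proof}

\begin{lemma}\label{lem:forestrank}
For $a\in S_0$ and small closed $B$ we have $\mathrm{SU}(a/B)=h(a/B)$.
\end{lemma}

\begin{proof}
We argue by induction on $h=h(a/B)\leq\lambda$, for all $B$ at once. Let $E\supseteq B$ be any small set with $a\not\perp_B E$. By Lemma~\ref{lem:real} there is a real set $M$ with $E\subseteq\mathrm{dcl}(M)$ and $M\perp_E a$. The closed set $D=\mathrm{cl}(M)$ contains $B$ by Lemma~\ref{lem:foresttypes}(b), and it satisfies $\mathrm{SU}(a/D)=\mathrm{SU}(a/E)$ and $a\not\perp_B D$. By Lemma~\ref{lem:forestind}, $h(a/D)<h$, so $\mathrm{SU}(a/E)=h(a/D)<h$ by induction. Every forking extension has rank below $h$, hence $\mathrm{SU}(a/B)\leq h$.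

For $k<h$ let $D=B\cup\mathrm{cl}(a_k)$. If $l<k$, then $a_l\notin B$ because $l<h$, and $a_l\notin\mathrm{cl}(a_k)$ because $\mathrm{cl}(a_k)$ has no element of sort $S_l$. So $h(a/D)=k$. By Lemma~\ref{lem:forestind} and induction, $a\not\perp_B D$ and $\mathrm{SU}(a/D)=k$. Thus $\mathrm{SU}(a/B)\geq k+1$ for all $k<h$, which gives $\mathrm{SU}(a/B)\geq h$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The stability statements are Lemma~\ref{lem:foresttypes}(c). Let $p\in S(\emptyset)$ be the type isolated by $S_0$ and let $a\models p$. Then $\mathrm{SU}(p)=h(a/\emptyset)=\lambda$ by Lemma~\ref{lem:forestrank}, and $p$ is non-bounded by (R2). We apply Proposition~\ref{prop:criterion} with $J=\lambda$, with $a_j=\pi_{0j}(a)$ and $a_j^+=a_{j+1}$, which exists because $\lambda$ is a limit, and with the $\emptyset$-invariant families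
\[
\Sigma_j=\{x\in S_{j+1}\}\cup\{\pi_{j,j+1}(x)=e: e\in S_{j+1}(\mathfrak C)\}.
\]
A real set is interdefinable with its closure, so Lemma~\ref{lem:forestind} can be applied to the closures of the sets in (H1) and (H3).

(H1) From $a\perp B$ we get $h(a/\mathrm{cl}(B))=h(a/\emptyset)=\lambda$, and then $a\not\perp_B D$ gives $h(a/\mathrm{cl}(D))<\lambda$. So some $a_j$ lies in $\mathrm{cl}(D)$.

(H2) The element $a_{j+1}$ realizes $x\in S_{j+1}$. The element $a_j$ realizes $\pi_{j,j+1}(x)=a_{j+1}$, so the set $\{a_{j+1}\}$ and the tuple $a_j$ witness that $\mathrm{tp}(a_j/a_{j+1})$ is almost $\Sigma_j$-internal.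

(H3) Let $a\perp B$, so that $a_k\notin\mathrm{cl}(B)$ for all $k$, and suppose $a_j\in\mathrm{bdd}(B\bar c)$. By Lemma~\ref{lem:foresttypes}(b), $a_j\in\mathrm{cl}(B)\cup\mathrm{cl}(\bar c)$, so $a_j\in\mathrm{cl}(c)$ for a coordinate $c$ of $\bar c$. If $c\in S_{j+1}$, then $\mathrm{cl}(c)$ has no element of sort $S_j$, a contradiction. Otherwise $c\in S_j$ and $c_{j+1}=e$ for a real element $e\in\mathrm{dcl}(B)$, so $e\in\mathrm{cl}(B)$. Then $a_j\in\mathrm{cl}(c)\cap S_j=\{c\}$ and $a_{j+1}=e\in\mathrm{cl}(B)$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]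
If $\beta$ is a successor, (1) follows from Propositions~\ref{prop:successor} and~\ref{prop:rankone}. If $\beta\geq1$ is not a successor, it is a limit ordinal, and Theorem~\ref{thm:A} with $\lambda=\beta$ refutes (1).
\end{proof}

\begin{remark}\label{rem:breakdown}
The forest shows where the proof of Proposition~\ref{prop:successor} breaks down at a limit rank. Take $a\models p$, $A'=\emptyset$, $e=a_k$ and $D=\mathrm{cl}(a_{k+1})$. Then $D$ knows part of $e$ but not all of it, and $D$ lowers the rank of $a$; but $\mathrm{SU}(a/D)=k+1>k=\mathrm{SU}(a/De)$, so $a\not\perp_D e$. The forking extensions of $p$ have ranks cofinal in $\lambda$, and none of them has maximal rank.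
\end{remark}

\begin{remark}\label{rem:infinite}
In a supersimple theory the rank of a type of a finite real tuple is an ordinal. So a non-bounded type of a finite real tuple that is orthogonal to every flat type has limit rank. This does not extend to infinite tuples. In $T_\lambda$ let $\bar a=(a^n)_{n<\omega}$ with $a^n\models p$ and $a^n\perp a^{<n}$. By (I7), $a^n\notin\mathrm{bdd}(a^{<n})$, so $\bar a\not\perp_{a^{<n}}a^n$ for all $n$; by (R1) this infinite chain forces $\mathrm{SU}(\bar a/\emptyset)=\infty$. Suppose $\bar a\perp C$, $d\perp_A C$ and $\bar a\not\perp_C d$, and let $n$ be least with $a^{\leq n}\not\perp_C d$. Over $C'=Ca^{<n}$, property (I3) gives $d\perp_A C'$, $a^n\perp C'$ and $a^n\not\perp_{C'}d$. So $\mathrm{tp}(d/A)$ is non-orthogonal to $p$ and is not flat. Thus $\mathrm{tp}(\bar a/\emptyset)$ is orthogonal to every flat type.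
\end{remark}

\section{A tower of vector spaces}\label{sec:tower}

In the forest the criterion needs the fibers as members of $\Sigma_j$. Indeed, let $\Sigma$ be a family of nonempty $\emptyset$-definable sets of real tuples in $T_\lambda$, and keep $a_j^+=a_{j+1}$. If a member $X$ has a coordinate of sort $S_i$ with $i\leq j$, then its projection to this coordinate is all of $S_i$ by Lemma~\ref{lem:foresttypes}(a); so $a_i$ is a coordinate of a tuple $c\in X$, and $a_j\in\mathrm{dcl}(c)$ violates (H3) with $B=\emptyset$. If all coordinates have sorts above $j$, then (H2) fails: by Lemma~\ref{lem:real} we may take the witnessing set $B_1$ real, then $a_j\in\mathrm{cl}(B_1)\cup\mathrm{cl}(\bar c)$ forces $a_j\in\mathrm{cl}(B_1)$, and $B_1\perp_{a_{j+1}}a_j$ gives $a_j\in\mathrm{cl}(a_{j+1})$ by (I7), which is false.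

The obstacle is that different fibers of the forest are unrelated. We now make all fibers cosets of copies of one $\emptyset$-definable group $V$. Two points of a fiber then differ by an element of $V$, so the single set $V$ does the work of all the fibers once one point of the fiber is named. A base independent from $a$ over $\emptyset$ cannot name a point of the fiber over $a_{j+1}$, and this will give (H3).

\subsection*{The theory}
The theory $T^g$ has sorts $V$ and $G_i$ ($i<\omega$), each an $\mathbb F_2$-vector space in the language $+,0$, with $V$ infinite. It has linear injections $\iota_i:V\to G_i$ and linear surjections $\pi_i:G_i\to G_{i+1}$ with $\ker\pi_i=\iota_i(V)$, so that the sequences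
\[
0\longrightarrow V\stackrel{\iota_i}{\longrightarrow}G_i\stackrel{\pi_i}{\longrightarrow}G_{i+1}\longrightarrow 0
\]
are exact. It also has maps $\rho_i:G_i\to V$ with $\rho_i\iota_i=\mathrm{id}$ and $\rho_i=0$ outside $\iota_i(V)$. The map $\rho_i$ is $\emptyset$-definable from $\iota_i$; it is in the language so that substructures are closed under $\iota_i^{-1}$. For a model, let $V=\mathbb F_2^{(\omega)}$, let $G_i$ be the space of finitely supported functions $[i,\omega)\to V$, let $\pi_i$ be restriction, and let $\iota_i(v)$ be the function with value $v$ at $i$ and $0$ elsewhere. For $a\in G_i$ and $k\geq i$ let $a_k\in G_k$ be the image of $a$. For a substructure $A$ write $A_V=A\cap V$ and $A_i=A\cap G_i$. The characteristic is $2$, so $x+y=0$ means $x=y$.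

There are three ways to enlarge a substructure: by a new element of $V$, by a point of a fiber that the substructure does not meet, and by an element none of whose images lies in the substructure.

\begin{lemma}\label{lem:steps}
Let $f:A\to A'$ be an isomorphism between substructures of models of $T^g$.
\begin{enumerate}
\item[(E1)] Let $v\in V\setminus A$ and $v'\in V\setminus A'$. The spaces $A_V+\mathbb F_2v$ and $A_i+\mathbb F_2\iota_i(v)$ $(i<\omega)$ form a substructure $A[v]$, and $f$ extends to an isomorphism $A[v]\to A'[v']$ with $v\mapsto v'$.
\item[(E2)] Let $a\in G_i$ with $\pi_i(a)\in A\setminus\pi_i(A_i)$, and let $a'\in G_i$ with $\pi_i(a')=f(\pi_i(a))$. Replacing $A_i$ by $A_i+\mathbb F_2a$ and keeping the other sorts gives a substructure, and $f$ extends to an isomorphism on it with $a\mapsto a'$.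
\item[(E3)] Let $a,a'$ be of sort $G_i$ with $a_k\notin A$ and $a'_k\notin A'$ for all $k\geq i$. Replacing $A_k$ by $A_k+\mathbb F_2a_k$ for all $k\geq i$ and keeping the other sorts gives a substructure, and $f$ extends to an isomorphism on it with $a\mapsto a'$.
\end{enumerate}
\end{lemma}

\begin{proof}
In each case we extend $f$ linearly in every sort. This gives linear bijections as soon as the new generators lie outside $A$ and $A'$. It then suffices to compute $\iota_k$, $\pi_k$, $\rho_k$ on the new elements by formulas that are the same on both sides.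

(E1) We have $\iota_i(v)\notin A$, since otherwise $v=\rho_i\iota_i(v)\in A$; likewise $\iota_i(v')\notin A'$. Send $u+v\mapsto f(u)+v'$ for $u\in A_V$ and $x+\iota_i(v)\mapsto f(x)+\iota_i(v')$ for $x\in A_i$. Then $\iota_i(u+v)=\iota_i(u)+\iota_i(v)$ and $\pi_i(x+\iota_i(v))=\pi_i(x)$. If $\pi_i(x)\neq0$, then $x+\iota_i(v)\notin\iota_i(V)$ and $\rho_i(x+\iota_i(v))=0$. If $\pi_i(x)=0$, then $x=\iota_i(\rho_i(x))$ and $\rho_i(x+\iota_i(v))=\rho_i(x)+v$. The same formulas hold for $f(x)$ and $v'$, and $\pi_i(x)=0$ if and only if $\pi_i(f(x))=0$.

(E2) Applying $f$ gives $\pi_i(a')\in A'\setminus\pi_i(A'_i)$; in particular $a\notin A$ and $a'\notin A'$. Send $x+a\mapsto f(x)+a'$ for $x\in A_i$. Then $\pi_i(x+a)=\pi_i(x)+\pi_i(a)$ lies in $A$, is mapped by $f$ to $\pi_i(f(x)+a')$, and is nonzero because $\pi_i(a)\notin\pi_i(A_i)$. So $\rho_i(x+a)=0$, and for the same reason $\rho_i(f(x)+a')=0$.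

(E3) Send $x+a_k\mapsto f(x)+a'_k$ for $k\geq i$ and $x\in A_k$. Then $\pi_k(x+a_k)=\pi_k(x)+a_{k+1}$ is mapped to $\pi_k(f(x))+a'_{k+1}=\pi_k(f(x)+a'_k)$. Both elements are nonzero because $a_{k+1}\notin A$ and $a'_{k+1}\notin A'$, so $\rho_k$ vanishes on $x+a_k$ and on $f(x)+a'_k$.
\end{proof}

\begin{lemma}\label{lem:generic}
Let $A$ be a small subset of a $\kappa$-saturated model of $T^g$ and let $i<\omega$. There is $a\in G_i$ with $a_k\notin A$ for all $k\geq i$.
\end{lemma}

\begin{proof}
By saturation it suffices to satisfy finitely many conditions $a_{k_r}\neq c_r$ with $c_r\in G_{k_r}$. Let $m=\max_rk_r$. The space $G_m\supseteq\iota_m(V)$ is infinite, so there is $u\in G_m$ different from all $(c_r)_m$. Take $a\in G_i$ with $a_m=u$; then $a_{k_r}=c_r$ would give $u=(c_r)_m$.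
\end{proof}

\begin{lemma}\label{lem:towerstable}
The theory $T^g$ is complete with quantifier elimination, and it is $\omega$-stable.
\end{lemma}

\begin{proof}
The zeros of all sorts form a substructure, which gives an isomorphism to start from. Let $f:A\to A'$ be an isomorphism between small substructures of $\kappa$-saturated models. An element $v\in V\setminus A$ is added by (E1); a suitable $v'$ exists because $V$ is infinite, hence not small. Let $a\in G_i\setminus A$. If no $a_k$ lies in $A$, use Lemma~\ref{lem:generic} and (E3). Otherwise let $j>i$ be least with $a_j\in A$ and add $a_{j-1},\dots,a_i$ one after the other. So we may assume $\pi_i(a)\in A$. If $\pi_i(a)\notin\pi_i(A_i)$, use (E2) and the surjectivity of $\pi_i$. If $\pi_i(a)=\pi_i(c)$ with $c\in A_i$, then $a=c+\iota_i(v)$ for some $v\in V$, and $v\notin A$ because $a\notin A$; then $a\in A[v]$, and (E1) applies. The back-and-forth criterion gives the first statement.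

For $\omega$-stability it suffices to count types of single elements over a countable model $M$. By (E1), all $v\in V\setminus M$ have the same type over $M$. By (E3), all $a\in G_i$ with no $a_k$ in $M$ have the same type over $M$. It remains to consider $a\in G_i\setminus M$ with some $a_k\in M$. Let $j>i$ be least with $a_j\in M$. We show that $\mathrm{tp}(a/M)$ is determined by $i$, $j$ and $a_j$, which leaves countably many types.

Let $\tilde a\in G_i$ have the same $j$ and $\tilde a_j=a_j$. As $M$ is a model, there is $c\in M_{j-1}$ with $\pi_{j-1}(c)=a_j$. Then $a_{j-1}=c+\iota_{j-1}(v)$ and $\tilde a_{j-1}=c+\iota_{j-1}(\tilde v)$ with $v,\tilde v\in V\setminus M$. By (E1) the identity on $M$ extends to an isomorphism $M[v]\to M[\tilde v]$ sending $a_{j-1}$ to $\tilde a_{j-1}$. Now add $a_k\mapsto\tilde a_k$ for $k=j-2,\dots,i$ by (E2). This is legitimate: when $a_k$ is to be added, $a_{k+1}$ is in the domain and is mapped to $\tilde a_{k+1}$; the $G_k$-part of the domain is still $M_k+\mathbb F_2\iota_k(v)$, because (E2) changes only the sort of the added element; and its image under $\pi_k$ lies in $M$,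 while $a_{k+1}\notin M$ since $k+1<j$. The final isomorphism fixes $M$ and sends $a$ to $\tilde a$.
\end{proof}

\subsection*{The type}
By Lemma~\ref{lem:generic} the conditions $x\in G_0$ and $x_k\neq c$ ($k<\omega$, $c\in G_k(\mathfrak C)$) are finitely satisfiable. By (E3) their restriction to a small substructure $A$ implies a complete type over $A$. So they determine a complete type $\mathfrak p$ over $\mathfrak C$, which is $\emptyset$-invariant. Its restriction to $\emptyset$ is the complete type $p$ given by $x\in G_0$ and $x_k\neq0$ for all $k<\omega$.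

Let $a\models p$ and $j<\omega$. By (E3) over the zero substructure, all $y\in G_j$ with $y_k\neq0$ for all $k\geq j$ are conjugate to $a_j$, and by Lemma~\ref{lem:generic} such $y$ exist outside any small substructure. Hence
\begin{equation}\label{eq:unbounded}
a_j\notin\mathrm{bdd}(\emptyset)\quad\text{for all }j<\omega .
\end{equation}
In particular $p$ is non-bounded.

The proof of (H3) needs many automorphisms that move $a_j$ inside its fiber while fixing all of $V$ and $G_{j+1}$. On $G_j$ such a map is a shear $x\mapsto x+\iota_j\theta(x_{j+1})$ along a linear map $\theta:G_{j+1}\to V$. The point is to lift it to the sorts $G_i$ with $i<j$.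

\begin{lemma}\label{lem:shear}
Let $j<\omega$ and let $\theta:G_{j+1}(\mathfrak C)\to V(\mathfrak C)$ be linear. There is an automorphism $\sigma$ of $\mathfrak C$ that is the identity on $V$ and on $G_k$ for $k>j$, satisfies $\sigma(x)=x+\iota_j\theta(x_{j+1})$ for $x\in G_j$, and fixes every $x\in G_i$, $i\leq j$, with $\theta(x_{j+1})=0$.
\end{lemma}

\begin{proof}
For $i<j$ choose a linear map $s_i:G_{i+1}\to G_i$ with $\pi_is_i=\mathrm{id}$. Define linear maps $\theta_i:G_{j+1}\to G_i$ for $i\leq j$ by $\theta_j=\iota_j\theta$ and $\theta_i=s_i\theta_{i+1}$ for $i<j$. Then $\pi_i\theta_i=\theta_{i+1}$ for $i<j$ and $\pi_j\theta_j=0$, so $(\theta_i(y))_{j+1}=0$ for all $y\in G_{j+1}$. Also $\theta(y)=0$ implies $\theta_i(y)=0$. Let $\sigma$ be the identity on $V$ and on $G_k$ for $k>j$, and let $\sigma(x)=x+\theta_i(x_{j+1})$ for $x\in G_i$, $i\leq j$. This map is linear in each sort and has the three stated properties.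

It commutes with $\pi_i$. For $i<j$ and $x\in G_i$ we have $\pi_i\sigma(x)=\pi_i(x)+\theta_{i+1}(x_{j+1})=\sigma\pi_i(x)$. For $i=j$ we have $\pi_j\sigma(x)=\pi_j(x)=\sigma\pi_j(x)$. For $i>j$ the map $\sigma$ is the identity on both sorts. It commutes with $\iota_i$: for $i\leq j$ we have $(\iota_i(u))_{j+1}=0$ because $\pi_i\iota_i=0$, so $\sigma\iota_i(u)=\iota_i(u)=\iota_i\sigma(u)$. It is an involution: for $x\in G_i$ with $i\leq j$ we have $(\sigma(x))_{j+1}=x_{j+1}$, so $\sigma\sigma(x)=x+\theta_i(x_{j+1})+\theta_i(x_{j+1})=x$. Thus $\sigma$ is an automorphism for $+$, $0$, $\iota_i$, $\pi_i$, and it preserves $\rho_i$, which is $\emptyset$-definable from these.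
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
The theory $T^g$ is countable and $\omega$-stable by Lemma~\ref{lem:towerstable}, and $p$ is non-bounded by \eqref{eq:unbounded}. Let $a\models p$. We apply Proposition~\ref{prop:criterion} with $J=\omega$, with $a_j$ the image of $a$ in $G_j$, with $a_j^+=a_{j+1}$ and with $\Sigma_j=\{x\in G_{j+1},\ x\in V\}$.

(H1) Suppose $a_j\notin\mathrm{bdd}(D)$ for all $j$. Then no $a_j$ lies in the substructure generated by $D$, so $a$ realizes the restriction of $\mathfrak p$ to that substructure. Lemma~\ref{lem:invariant} gives $a\perp D$, hence $a\perp_B D$ for all $B\subseteq D$ by (I3).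

(H2) The element $a_{j+1}$ realizes $x\in G_{j+1}$. By (I4) there is $b\equiv_{a_{j+1}}a_j$ with $b\perp_{a_{j+1}}a_j$. Then $\pi_j(b)=a_{j+1}=\pi_j(a_j)$, so $a_j=b+\iota_j(v)$ for some $v\in V$. The set $\{a_{j+1},b\}$ and the tuple $v$ witness that $\mathrm{tp}(a_j/a_{j+1})$ is almost $\Sigma_j$-internal.

(H3) Let $B$ be a small real set with $a\perp B$, and let $N\subseteq\mathrm{dcl}(B)$ be the substructure that it generates. By (I7) and \eqref{eq:unbounded}, $a_{j+1}\notin N$. Let $v\in V(\mathfrak C)$ be arbitrary. As $a_{j+1}$ lies outside the subspace $N_{j+1}$, there is a linear map $\theta:G_{j+1}\to V$ that vanishes on $N_{j+1}$ and has $\theta(a_{j+1})=v$. Let $\sigma$ be given by Lemma~\ref{lem:shear}. It fixes $V$ and $G_{j+1}$ pointwise. It fixes $N$ pointwise, since $x\in N_i$ with $i\leq j$ has $x_{j+1}\in N_{j+1}$. And $\sigma(a_j)=a_j+\iota_j(v)$. A tuple $\bar c$ as in (H3) has its coordinates in $V\cup G_{j+1}$, so the orbit of $a_j$ over $B\bar c$ contains the coset $a_j+\iota_j(V(\mathfrak C))$, which is not small. Hence $a_j\notin\mathrm{bdd}(B\bar c)$.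

By Proposition~\ref{prop:criterion}, every type non-orthogonal to $p$ has a nonforking extension that is not $\Sigma_j$-flat for some $j$, and $\Sigma_j$ consists of two $\emptyset$-definable sets.
\end{proof}

\begin{thebibliography}{1}
\bibitem{PW} Daniel Palacin and Frank Olaf Wagner, \emph{Ample thoughts}, arXiv:1104.0179 (2011).
\end{thebibliography}
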